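\title{A henselian couple with five points for which \'etale base change fails}

\begin{abstract}
A henselian couple is a scheme $X$ with a closed subscheme $X_0$ such that, for every finite morphism $X'\to X$, the open-and-closed subschemes of $X'$ correspond bijectively to those of $X'\times_X X_0$. We show that $X$ and $X_0$ need not have the same \'etale coverings, nor the same \'etale cohomology with torsion coefficients. The counterexample is an integral quasi-compact scheme with affine diagonal and five points. For schemes glued from two affine henselian pairs along an affine open subscheme, we determine exactly when the result is a henselian couple and exactly when the comparison of cohomology holds. We also show what remains true in general: restriction of \'etale coverings is fully faithful and, for quasi-compact quasi-separated $X$, restriction of cohomology is bijective in degree $0$ and injective in degree $1$.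
\end{abstract}

\section{Introduction}

Let $X$ be a scheme and $X_0\subseteq X$ a closed subscheme. For a scheme $S$ over $X$ we write $S_0=S\times_X X_0$. We say \emph{clopen} for open and closed. An \emph{\'etale covering} of a scheme $S$ is a finite \'etale morphism $Y\to S$; it is \emph{trivial} if $Y$ is a disjoint union of finitely many copies of $S$. All cohomology is \'etale cohomology.

\begin{definition}
The pair $(X,X_0)$ is a \emph{henselian couple} if for every finite morphism $X'\to X$ the map $E\mapsto E\cap X'_0$, from the set of clopen subschemes of $X'$ to the set of clopen subschemes of $X'_0$, is bijective.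
\end{definition}

The condition says that $X_0$ detects how $X$ and the schemes finite over $X$ break into pieces. If $X$ is the spectrum of a local ring $R$ and $X_0$ is the closed point, it says that every finite $R$-algebra is a product of local rings, that is, that $R$ is henselian. More generally, an affine henselian couple $(\operatorname{Spec}A,\operatorname{Spec}A/I)$ is the same thing as a henselian pair $(A,I)$; we use henselian pairs only through this description. Consider the following two statements about a pair $(X,X_0)$.
\begin{itemize}
\item[(a)] The functor $Y\mapsto Y_0$ is an equivalence from the category of \'etale coverings of $X$ to the category of \'etale coverings of $X_0$.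
\item[(b)] For every torsion sheaf $\mathcal F$ on $X$ and every $n\ge 0$, the restriction map $H^n(X,\mathcal F)\to H^n(X_0,\mathcal F|_{X_0})$ is an isomorphism.
\end{itemize}
Both statements are known in two cases.
\begin{itemize}
\item[(K1)] $X$ is proper and finitely presented over a henselian local ring $(A,\mathfrak m)$, and $X_0=X\times_{\operatorname{Spec}A}\operatorname{Spec}(A/\mathfrak m)$. This is the proper base change theorem.
\item[(K2)] $(X,X_0)=(\operatorname{Spec}A,\operatorname{Spec}A/I)$ for a henselian pair $(A,I)$. This is due to Elkik and Gabber.
\end{itemize}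

\medskip\noindent\textbf{Question} (posed in \cite{Pippi})\textbf{.} Do (a) and (b) hold for every henselian couple $(X,X_0)$?\medskip

There is a good reason to hope so. For every scheme $S$, the group $H^0(S,\mathbf Z/2)$ is the set of clopen subsets of $S$. Hence the definition of a henselian couple is statement (b) for $n=0$ and for the sheaves $p_*\mathbf Z/2$ with $p\colon X'\to X$ finite. Every pair that satisfies (b) is therefore a henselian couple, and the question asks whether this necessary condition, which (K1) and (K2) have in common, is also sufficient. We shall see that the condition does give (b) in degree $0$ for all torsion sheaves when $X$ is quasi-compact and quasi-separated, and one could expect to reach the higher degrees by dimension shifting. The answer is nevertheless negative.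

\begin{theorem}\label{thm:A}
There is a henselian couple $(X,X_0)$ with the following properties. The scheme $X$ is integral and quasi-compact, has affine diagonal and has exactly five points; $X=U_1\cup U_2$, where $U_1\cong U_2$ is the spectrum of a strictly henselian normal local domain and $U_1\cap U_2$ is affine and integral; and
\begin{enumerate}
\item[(1)] every \'etale covering of $X$ is trivial, but $X_0$ has a connected \'etale covering of degree $2$;
\item[(2)] for every finite abelian group $\Lambda$, we have $H^1(X,\Lambda)=0$ and $H^1(X_0,\Lambda)\cong\Lambda$;
\item[(3)] for every prime $\ell$, we have $H^2(X,\mathbf Z/\ell)\ne0$ and $H^2(X_0,\mathbf Z/\ell)=0$.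
\end{enumerate}
Thus \emph{(a)} fails, and \emph{(b)} fails for $n=1$ (surjectivity) and for $n=2$ (injectivity).
\end{theorem}

The example comes from an analysis of the simplest non-affine schemes, those covered by two affine open subschemes with affine intersection.

\begin{theorem}\label{thm:B}
Let $X=U_1\cup U_2$ with $U_1$, $U_2$ and $W=U_1\cap U_2$ affine and open. Let $X_0\subseteq X$ be a closed subscheme, put $U_{i,0}=U_i\cap X_0$ and $W_0=W\cap X_0$, and assume that $(U_i,U_{i,0})$ is henselian for $i=1,2$.
\begin{enumerate}
\item[(i)] $(X,X_0)$ is a henselian couple if and only if every closed point of $W$ lies in $W_0$.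
\item[(ii)] If $(X,X_0)$ is a henselian couple, the following are equivalent:
\begin{itemize}
\item[($\alpha$)] $(W,W_0)$ is a henselian pair;
\item[($\beta$)] statement \emph{(b)} holds for $(X,X_0)$;
\item[($\gamma$)] statement \emph{(a)} holds for $(X',X'_0)$ for every finite $X'\to X$;
\item[($\delta$)] $H^1(X',\mathbf Z/2)\to H^1(X'_0,\mathbf Z/2)$ is surjective for every finite $X'\to X$.
\end{itemize}
\end{enumerate}
\end{theorem}

Write $W=\operatorname{Spec}B$ and $W_0=\operatorname{Spec}B/J$. The condition in (i) says only that $J$ lies in the Jacobson radical of $B$, whereas ($\alpha$) asks that $(B,J)$ be henselian. The couple of Theorem~\ref{thm:A} lies in the gap between these two conditions: there $W$ is connected, $W_0$ consists of two points, and these are the only closed points of $W$. The last theorem records what survives.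

\begin{theorem}\label{thm:C}
Let $(X,X_0)$ be a henselian couple. Then the functor in \emph{(a)} is fully faithful. If $X$ is quasi-compact and quasi-separated, then for every torsion sheaf $\mathcal F$ the map in \emph{(b)} is bijective for $n=0$ and injective for $n=1$.
\end{theorem}

By Theorem~\ref{thm:A} this is sharp: essential surjectivity in (a), surjectivity on $H^1$ and injectivity on $H^2$ can all fail. The scheme $X$ of Theorem~\ref{thm:A} is not separated (Remark~\ref{rem:sep}), and we make no claim about separated couples.

Section~\ref{sec:background} recalls the facts that we use, and Section~\ref{sec:gluing} proves Theorem~\ref{thm:B}(i). Section~\ref{sec:doubling} explains the mechanism of the counterexample, with a power series ring in two variables as a first attempt that fails for one reason only. Section~\ref{sec:ring} constructs a ring for which the attempt succeeds, and Section~\ref{sec:proofA} completes the proof of Theorem~\ref{thm:A}. Theorems~\ref{thm:C} and~\ref{thm:B}(ii) are proved in Sections~\ref{sec:C} and~\ref{sec:Bii}.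

\section{Background}\label{sec:background}

\subsection{Henselian local rings}
A local ring $(R,\mathfrak n,k)$ is \emph{henselian} if, for every monic $P\in R[T]$, every simple root in $k$ of the reduction of $P$ lifts to a root of $P$ in $R$. It is \emph{strictly henselian} if moreover $k$ is separably closed.
\begin{itemize}
\item[(H1)] $R$ is henselian if and only if every finite $R$-algebra is a finite product of local rings. A nonzero quotient of a henselian local ring is henselian.
\item[(H2)] The \emph{henselization} $R\to R^h$ is a local homomorphism to a henselian local ring through which every local homomorphism from $R$ to a henselian local ring factors uniquely. It is faithfully flat, $R^h$ is a filtered colimit of \'etale $R$-algebras, the maximal ideal of $R^h$ is $\mathfrak nR^h$, and the residue field is $k$. For a proper ideal $J\subset R$ we have $R^h/JR^h=(R/J)^h$.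
\item[(H3)] If $R$ is a normal domain, so is $R^h$ \cite[18.6.9]{EGA}.
\item[(H4)] If $R$ is strictly henselian, every \'etale covering of $\operatorname{Spec}R$ is trivial, and $H^n(\operatorname{Spec}R,\mathcal F)=0$ for every sheaf $\mathcal F$ and every $n>0$.
\end{itemize}

\subsection{\'Etale coverings and cohomology}
A \emph{sheaf} on a scheme $S$ is a sheaf of abelian groups on the small \'etale site of $S$; it is \emph{torsion} if its stalks are torsion groups. Pullback of sheaves is exact, commutes with colimits and preserves stalks.
\begin{itemize}
\item[(E1)] The degree of an \'etale covering $Y\to S$ is a locally constant function on $S$, and $Y\to S$ is an isomorphism if and only if the degree is $1$ everywhere.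
\item[(E2)] For a finite abelian group $M$, the group $H^0(S,M)$ is the set of partitions of $S$ into clopen subsets indexed by $M$. The group $H^1(S,\mathbf Z/2)$ is the set of isomorphism classes of \'etale coverings of degree $2$, since these are the schemes that are \'etale locally isomorphic to $S\sqcup S$, and the sheaf of automorphisms of $S\sqcup S$ is $\mathbf Z/2$.
\item[(E3)] If $p\colon S'\to S$ is finite, then $H^n(S,p_*\mathcal G)=H^n(S',\mathcal G)$, and $p_*$ commutes with every base change $T\to S$.
\item[(E4)] (Mayer--Vietoris.) If $S=V_1\cup V_2$ with $V_i$ open and $V_{12}=V_1\cap V_2$, there is a long exact sequence, compatible with pullback,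
\[
\cdots\to H^{n-1}(V_{12},\mathcal F)\xrightarrow{\ \partial\ } H^n(S,\mathcal F)\to H^n(V_1,\mathcal F)\oplus H^n(V_2,\mathcal F)\to H^n(V_{12},\mathcal F)\to\cdots
\]
in which the last map is $(u_1,u_2)\mapsto u_2|_{V_{12}}-u_1|_{V_{12}}$.
\end{itemize}

\subsection{First properties of henselian couples}

\begin{lemma}\label{lem:basic}
Let $(X,X_0)$ be a henselian couple.
\begin{enumerate}
\item[(1)] If $X'\to X$ is finite, then $(X',X'_0)$ is a henselian couple.
\item[(2)] The only open subset of $X$ that contains $X_0$ is $X$.
\item[(3)] If $Z\subseteq X$ is closed and irreducible, then $Z\cap X_0$ is nonempty and connected.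
\end{enumerate}
\end{lemma}

\begin{proof}
A composite of finite morphisms is finite; this gives (1). Let $Z\subseteq X$ be a closed subset with its reduced structure. The inclusion is finite, so $Z$ and $Z\cap X_0$ have the same number of clopen subsets. A space has exactly one clopen subset if and only if it is empty, and exactly two if and only if it is nonempty and connected. This gives (3), and also (2) when we take for $Z$ the complement of the open subset.
\end{proof}

\begin{lemma}\label{lem:local}
Let $R$ be a henselian local ring and $J\subset R$ a proper ideal. Then the pair $(\operatorname{Spec}R,\operatorname{Spec}R/J)$ is henselian.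
\end{lemma}

\begin{proof}
By (H1), a finite $R$-algebra is a product of local rings $R'_1,\dots,R'_m$. The maximal ideal of $R'_j$ lies over that of $R$, so it contains $JR'_j$, and $R'_j/JR'_j$ is again a (nonzero) local ring. The spectrum of a local ring is connected, so on both sides the clopen subsets correspond to the subsets of $\{1,\dots,m\}$.
\end{proof}

\section{When a gluing is a henselian couple}\label{sec:gluing}

Let $X$, $U_i$, $W$, $X_0$ be as in Theorem~\ref{thm:B}. For a finite morphism $X'\to X$ let $U_i'$ and $W'$ be the preimages of $U_i$ and $W$. A clopen subset of $X'_0$ lifts uniquely to $U'_1$ and to $U'_2$, and the only problem is whether the two lifts agree on $W'$. For this we do not need to lift clopen subsets from $W'_0$ to $W'$; we only need a clopen subset of $W'$ to be determined by its trace on $W'_0$. This is why the condition in (i) is weaker than ($\alpha$).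

\begin{lemma}\label{lem:trace}
Let $W$ be an affine scheme and $W_0$ a closed subscheme that contains all closed points of $W$. If $W'\to W$ is finite, then two clopen subsets of $W'$ with the same trace on $W'_0$ are equal.
\end{lemma}

\begin{proof}
Let $E,E'$ be two such subsets and let $w\in W'$. Since $W'$ is affine, $w$ specializes to a closed point $w_0$ of $W'$: take a maximal ideal that contains the prime $w$. A finite morphism is closed, so the image of $w_0$ is a closed point of $W$, and hence $w_0\in W'_0$. A clopen subset is stable under specialization and generization, so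
\[
w\in E\iff w_0\in E\iff w_0\in E'\iff w\in E'.\qedhere
\]
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(i)]
Assume that every closed point of $W$ lies in $W_0$. Let $X'\to X$ be finite and let $E_0\subseteq X'_0$ be clopen. Since $(U_i,U_{i,0})$ is henselian and $U'_i\to U_i$ is finite, there is a unique clopen $E_i\subseteq U'_i$ with $E_i\cap U'_{i,0}=E_0\cap U'_{i,0}$. The clopen subsets $E_1\cap W'$ and $E_2\cap W'$ of $W'$ both have trace $E_0\cap W'_0$ on $W'_0$, so they are equal by Lemma~\ref{lem:trace}. Hence $E=E_1\cup E_2$ satisfies $E\cap U'_i=E_i$ for $i=1,2$; it is clopen in $X'$, and its trace on $X'_0$ is $E_0$. Any clopen subset of $X'$ with trace $E_0$ meets $U'_i$ in $E_i$, by the uniqueness of $E_i$, and so equals $E$. Thus $(X,X_0)$ is a henselian couple.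

Conversely, let $w$ be a closed point of $W$ with $w\notin W_0$, and let $Z$ be the closure of $\{w\}$ in $X$. Then $Z\cap W=\{w\}$. The set $Z\cap U_i$ is closed and irreducible in $U_i$, so $Z\cap U_{i,0}$ is nonempty by Lemma~\ref{lem:basic}(3) for the couple $(U_i,U_{i,0})$. Now $Z\cap X_0$ is the union of its nonempty open subsets $Z\cap U_{1,0}$ and $Z\cap U_{2,0}$, whose intersection is $\{w\}\cap W_0=\emptyset$. So $Z$ is irreducible and $Z\cap X_0$ is disconnected, and $(X,X_0)$ is not a henselian couple by Lemma~\ref{lem:basic}(3).
\end{proof}

\section{Doubling a local scheme along two branches}\label{sec:doubling}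

A union of two contractible sets is a circle if they meet in two components, and is contractible if they meet in one contractible set. The spectrum of a strictly henselian local ring plays the role of a contractible set, by (H4). So we want $U_i$ and $U_{i,0}$ to be such spectra, $W$ to be connected and $W_0$ to have two components. The cheapest way to obtain $X$ is to glue two copies of one local scheme along an open subscheme.

Throughout this section, $A$ is a strictly henselian local domain with maximal ideal $\mathfrak m$, $f$ is an element of $\mathfrak m$, and $\mathfrak q_0\neq\mathfrak q_1$ are primes of $A$ that do not contain $f$ and satisfy $V(\mathfrak q_j)=\{\mathfrak q_j,\mathfrak m\}$. The example to keep in mind is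
\begin{equation}\label{eq:model}
A=k[[t,z]],\qquad f=t,\qquad \mathfrak q_0=(z),\qquad \mathfrak q_1=(z-t),
\end{equation}
with $k$ algebraically closed: two smooth branches through the origin of the plane, with $A/\mathfrak q_j\cong k[[t]]$. Put
\[
B=A[1/f],\qquad I=\mathfrak q_0\cap\mathfrak q_1 .
\]
The ring $L_j=B/\mathfrak q_jB=(A/\mathfrak q_j)[1/f]$ is a domain whose only prime is $(0)$, so it is a field. Thus $\mathfrak q_0B$ and $\mathfrak q_1B$ are distinct maximal ideals of $B$ with intersection $IB$, and $B/IB=L_0\times L_1$.

Let $X$ be the scheme obtained by gluing two copies $U_1,U_2$ of $\operatorname{Spec}A$ along the open subscheme $W=\operatorname{Spec}B$ by the identity, and let $X_0\subset X$ be the closed subscheme defined by $I$ on both copies. We call $(X,X_0)$ the \emph{double} of $(A,f,\mathfrak q_0,\mathfrak q_1)$. The scheme $X$ is quasi-compact and integral, and its diagonal is affine because all intersections $U_i\cap U_j$ are affine. We have $U_{i,0}=\operatorname{Spec}A/I$ and $W_0=\operatorname{Spec}L_0\sqcup\operatorname{Spec}L_1$. So $X_0$ has four points: $\mathfrak q_0$, $\mathfrak q_1$, and the closed points $\mathfrak m_1,\mathfrak m_2$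 of $U_1,U_2$. Each $\mathfrak q_j$ specializes to both $\mathfrak m_1$ and $\mathfrak m_2$, and these four specializations form a cycle (Figure~\ref{fig:points}).

\begin{figure}[ht]
\centering
\begin{tikzpicture}[every node/.style={inner sep=2pt}]
\node (e) at (0,0) {$\eta$};
\node (q0) at (-1.6,0) {$\mathfrak q_0$};
\node (q1) at (1.6,0) {$\mathfrak q_1$};
\node (m1) at (0,1.6) {$\mathfrak m_1$};
\node (m2) at (0,-1.6) {$\mathfrak m_2$};
\path[->] (q0) edge (m1) edge (m2);
\path[->] (q1) edge (m1) edge (m2);
\path[->,dashed] (e) edge (q0) edge (q1) edge (m1) edge (m2);
\begin{scope}[xshift=6cm]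
\node (a1) at (90:1.7) {$\mathfrak m_1^+$};
\node (a2) at (135:1.7) {$\mathfrak q_0^+$};
\node (a3) at (180:1.7) {$\mathfrak m_2^+$};
\node (a4) at (225:1.7) {$\mathfrak q_1^-$};
\node (a5) at (270:1.7) {$\mathfrak m_1^-$};
\node (a6) at (315:1.7) {$\mathfrak q_0^-$};
\node (a7) at (0:1.7) {$\mathfrak m_2^-$};
\node (a8) at (45:1.7) {$\mathfrak q_1^+$};
\path[->] (a2) edge (a1) edge (a3);
\path[->] (a4) edge (a3) edge (a5);
\path[->] (a6) edge (a5) edge (a7);
\path[->] (a8) edge (a7) edge (a1);
\end{scope}
\end{tikzpicture}
\caption{Arrows are specializations. Left: the five-point scheme $X$ of Theorem~\ref{thm:A}, with generic point $\eta$; the closed subscheme $X_0$ is the outer cycle of four points. Right: the connected \'etale covering of degree $2$ of $X_0$, a cycle of eight points.}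
\label{fig:points}
\end{figure}

\begin{proposition}\label{prop:double}
Let $(X,X_0)$ be the double of $(A,f,\mathfrak q_0,\mathfrak q_1)$, and let $\Lambda$ be a finite abelian group.
\begin{enumerate}
\item[(1)] Every \'etale covering of $X$ is trivial, and $X_0$ has a connected \'etale covering of degree $2$, which is not the restriction of an \'etale covering of $X$.
\item[(2)] $H^1(X,\Lambda)=0$ and $H^1(X_0,\Lambda)\cong\Lambda$.
\item[(3)] $H^2(X,\Lambda)\cong H^1(W,\Lambda)$ and $H^2(X_0,\Lambda)\cong H^1(W_0,\Lambda)$.
\item[(4)] $(X,X_0)$ is a henselian couple if and only if $\mathfrak q_0B$ and $\mathfrak q_1B$ are the only maximal ideals of $B$.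
\end{enumerate}
\end{proposition}

\begin{proof}
(1) Let $Y\to X$ be an \'etale covering. Since $X$ is connected, $Y$ has constant degree $d$, and $Y|_{U_i}\cong U_i\times\{1,\dots,d\}$ by (H4). The two trivializations differ over $W$ by a $W$-automorphism of $W\times\{1,\dots,d\}$, that is, by a locally constant map from $W$ to the symmetric group $S_d$. Since $B$ is a domain, $W$ is connected and this map is a single permutation $\sigma$. After we change the trivialization over $U_2$ by $\sigma$, the two trivializations agree over $W$, so $Y\cong X\times\{1,\dots,d\}$.

Over $X_0$ we can choose different permutations at the two points of $W_0$. Let $Y_0\to X_0$ be obtained by gluing $U_{1,0}\times\{\pm\}$ and $U_{2,0}\times\{\pm\}$ over $W_0$, by the identity over $\mathfrak q_0$ and by the exchange of $+$ and $-$ over $\mathfrak q_1$. This is an \'etale covering of degree $2$. It is the union of four open subsets $U_{i,0}^{\pm}$, each the spectrum of a local ring and hence connected. The piece $U_{1,0}^{\pm}$ meets $U_{2,0}^{\pm}$ over $\mathfrak q_0$ and meets $U_{2,0}^{\mp}$ over $\mathfrak q_1$, so $Y_0$ is connected. The restriction to $X_0$ of an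 \'etale covering of $X$ is trivial, and a trivial covering of degree $2$ is disconnected; so $Y_0$ is not such a restriction.

(2), (3) The rings $A$ and $A/I$ are strictly henselian by (H1), so $U_i$ and $U_{i,0}$ are connected and have no cohomology in positive degrees by (H4). The Mayer--Vietoris sequences give (3) at once, and they give
\begin{align*}
H^1(X,\Lambda)&=\operatorname{coker}\bigl(\Lambda^2\to H^0(W,\Lambda)=\Lambda,\ (a,b)\mapsto b-a\bigr)=0,\\
H^1(X_0,\Lambda)&=\operatorname{coker}\bigl(\Lambda^2\to H^0(W_0,\Lambda)=\Lambda^2,\ (a,b)\mapsto(b-a,b-a)\bigr).
\end{align*}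
The image of the second map is the diagonal, so its cokernel is isomorphic to $\Lambda$.

(4) The pairs $(U_i,U_{i,0})$ are henselian by Lemma~\ref{lem:local}. Apply Theorem~\ref{thm:B}(i).
\end{proof}

\begin{example}\label{ex:model}
For the data \eqref{eq:model}, the ring $A$ is complete with algebraically closed residue field, hence strictly henselian, so (a) and (b) fail for the double. But the double is not a henselian couple. The prime $\mathfrak p=(z-t^2)$ has $A/\mathfrak p\cong k[[t]]$ and $B/\mathfrak pB\cong k((t))$, so it is a closed point of $W$; it is not in $W_0$, because $z$ and $z-t$ have the nonzero images $t^2$ and $t^2-t$ in $A/\mathfrak p$. The closure $Z$ of $\mathfrak p$ in $X$ is $\operatorname{Spec}k[[t]]$ with its closed point doubled. It is irreducible, while $Z\cap X_0=\{\mathfrak m_1,\mathfrak m_2\}$ is discrete.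
\end{example}

So a third branch through the closed point destroys the henselian condition, and we must find $A$ for which $\mathfrak q_0$ and $\mathfrak q_1$ are the only closed points of $W$. Localizing $B$ at $\mathfrak q_0$ and $\mathfrak q_1$ removes the other closed points, but what is glued must be an \emph{open} subscheme of $\operatorname{Spec}A$. We therefore proceed in the opposite direction: we start from a ring $B_0$ with two maximal ideals and look for a local subring $A_0$ with $B_0=A_0[1/f]$.

\section{A strictly henselian domain with four primes}\label{sec:ring}

Fix an algebraically closed field $L$ with a nontrivial non-archimedean absolute value $|\cdot|\colon L\to\mathbf R_{\ge0}$, for example $L=\overline{\mathbf Q}_p$. Let $O=\{c\in L:|c|\le1\}$ be the valuation ring, $\mathfrak m_L$ its maximal ideal and $\kappa=O/\mathfrak m_L$ its residue field. Fix $\varpi\in L$ with $0<|\varpi|<1$. Since $|\varpi|^n\to0$, we have $O[1/\varpi]=L$ and $\mathfrak m_L=\sqrt{\varpi O}$, so $\operatorname{Spec}O=\{(0),\mathfrak m_L\}$. A monic polynomial over $O$ has all its roots in $L$, and they lie in $O$ because $O$ is normal; so it is a product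 of linear factors over $O$. It follows that $\kappa$ is algebraically closed and that $O$ is henselian.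

Let $K=L(z)$, and let $B_0\subset K$ be the ring of fractions $g/h$ with $g,h\in L[z]$ and $h(0)h(1)\ne0$. It is a principal ideal domain with primes $(0)$, $zB_0$ and $(z-1)B_0$. The pair $(O,\varpi)$ replaces $(k[[t]],t)$, and $z$ replaces the function $z/t$ of \eqref{eq:model}, which takes the values $0$ and $1$ on the two branches.

\subsection{The obvious subring fails}
We want a local ring $A_0$ with $A_0[1/\varpi]=B_0$ in which the two closed points of $\operatorname{Spec}B_0$ specialize to the same point. The first candidate imposes conditions on the values at $0$ and $1$ only.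

\begin{example}\label{ex:naive}
Let $N=\{b\in B_0: b(0),b(1)\in O,\ b(0)\equiv b(1)\bmod\mathfrak m_L\}$. Then $N[1/\varpi]=B_0$, and $N$ is local with maximal ideal $\{b\in B_0: b(0),b(1)\in\mathfrak m_L\}$. But $\operatorname{Spec}N^h[1/\varpi]$ is disconnected. Indeed, $a=z(z-1)$ lies in the maximal ideal of $N$, so $T^2-T-a$ has a root $e$ in the maximal ideal of $N^h$, and $T^2-T-a=(T-e)(T-1+e)$. Substituting $T=z$ gives $(z-e)(z-1+e)=0$ in $N^h[1/\varpi]$. The two factors differ by the unit $1-2e$, so $\operatorname{Spec}N^h[1/\varpi]=V(z-e)\sqcup V(z-1+e)$. For $j=0,1$, evaluation at $j$ extends to a local homomorphism $N^h\to O$ by (H2); it sends $e$ to a root of $T^2-T$ in $\mathfrak m_L$, that is, to $0$. The resulting map $N^h[1/\varpi]\to L$ kills $z-e$ if $j=0$ and kills $z-1+e$ if $j=1$, so both pieces are nonempty.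
\end{example}

The henselization has separated the two branches. The cause is that $z$ is integral over $N$ but not in $N$. By (H3), this cannot happen for a normal ring. To exclude an element such as $z$, which is close to $0$ at one point and close to $1$ at the other, we join the two evaluations by a continuous path of seminorms and impose the conditions along the whole path.

\subsection{A path of seminorms from $0$ to $1$}
For $a\in\{0,1\}$, $r\in[0,1]$ and $g=\sum_i c_i(z-a)^i\in L[z]$ put
\[
|g|_{a,r}=\max_i|c_i|r^i\qquad(\text{with }0^0=1).
\]
This measures the size of $g$ on the disc of radius $r$ about $a$. It is ultrametric, that is, $|g+h|_{a,r}\le\max(|g|_{a,r},|h|_{a,r})$; it is continuous in $r$, as a maximum of finitely many continuous functions; it is positive if $g\ne0$ and $r>0$; and $|g|_{a,0}=|g(a)|$. It is also multiplicative. For $r=0$ this is clear. For $r>0$ let $g,h\neq0$ have coefficients $c_i,d_j$, and let $i_0,j_0$ be the smallest indices at which the maxima are attained. The ultrametric inequality gives $|gh|_{a,r}\le|g|_{a,r}|h|_{a,r}$. In the coefficient $\sum_{i+j=i_0+j_0}c_id_j$ of $gh$, every term other than $c_{i_0}d_{j_0}$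 has $i<i_0$ or $j<j_0$ and so is strictly smaller in absolute value; hence equality holds.

The coefficients of $g$ with respect to $z$ and to $z-1$ are integral linear combinations of each other, so $|g|_{0,1}=|g|_{1,1}$. We may therefore define, for $s\in[0,2]$,
\[
|g|_s=|g|_{0,s}\quad(0\le s\le1),\qquad |g|_s=|g|_{1,2-s}\quad(1\le s\le2).
\]
The disc about $0$ grows to the unit disc, which then shrinks to the point $1$. If $h(0)h(1)\ne0$, then $|h|_s>0$ for all $s\in[0,2]$: for $0<s<2$ because $h\ne0$, and at the ends because $|h|_0=|h(0)|$ and $|h|_2=|h(1)|$. Hence $|g/h|_s=|g|_s/|h|_s$ defines functions $|\cdot|_s$ on $B_0$ with the following properties: each $|\cdot|_s$ is multiplicative and ultrametric and extends the absolute value of $L$; for each $b\in B_0$ the function $s\mapsto|b|_s$ is continuous on $[0,2]$; and $|b|_0=|b(0)|$, $|b|_2=|b(1)|$.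

\subsection{The ring $A_0$}
Put
\begin{align*}
A_0&=\{b\in B_0:\text{there is } c\in O\text{ with }|b-c|_s<1\text{ for all }s\in[0,2]\},\\
\mathfrak m_0&=\{b\in B_0:|b|_s<1\text{ for all }s\in[0,2]\}.
\end{align*}
Thus $A_0=O+\mathfrak m_0$, and $|b|_s\le1$ for all $b\in A_0$ and all $s$. For example, $\varpi z$ and $\varpi(z-1)$ lie in $\mathfrak m_0$, while $z(z-1)\notin A_0$ because $|z(z-1)-c|_1=1$ for all $c\in O$; this removes the element $a$ of Example~\ref{ex:naive}.

\begin{lemma}\label{lem:A0}
\begin{enumerate}
\item[(1)] $A_0$ is a local ring with maximal ideal $\mathfrak m_0$ and residue field $\kappa$.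
\item[(2)] $A_0[1/\varpi]=B_0$ and $\mathfrak m_0=\sqrt{\varpi A_0}$.
\item[(3)] $A_0$ is a normal domain.
\item[(4)] For $q_0=A_0\cap zB_0$ and $q_1=A_0\cap(z-1)B_0$, evaluation at $j$ induces $A_0/q_j\cong O$.
\end{enumerate}
\end{lemma}

\begin{proof}
(1) Let $b,b'\in A_0$, with constants $c,c'\in O$ as in the definition. Then $(b\pm b')-(c\pm c')\in\mathfrak m_0$, and $bb'-cc'=(b-c)b'+c(b'-c')\in\mathfrak m_0$ because $|b'|_s\le1$ and $|c|\le1$. So $A_0$ is a subring. If $c_1,c_2$ are two constants for $b$, then $|c_1-c_2|\le\max(|b-c_1|_0,|b-c_2|_0)<1$. Hence $b\mapsto c\bmod\mathfrak m_L$ is a well-defined ring homomorphism $A_0\to\kappa$; it is surjective because $O\subset A_0$, and its kernel is $\mathfrak m_0$. Let $b\in A_0\setminus\mathfrak m_0$. Then $|c|=1$, so $|b|_s=1$ for all $s$. In particular $b(0)$ and $b(1)$ are nonzero, so $b^{-1}\in B_0$, and $|b^{-1}-c^{-1}|_s=|c-b|_s/(|b|_s|c|)<1$ for all $s$. Thus $b^{-1}\in A_0$.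

(2) Here we use that $[0,2]$ is compact. For $b\in B_0$, the continuous function $s\mapsto|b|_s$ has a maximum $\rho$. Choose $n$ with $|\varpi|^n\rho<1$; then $\varpi^nb\in\mathfrak m_0$. So $A_0[1/\varpi]=B_0$. If $b\in\mathfrak m_0$, then $\rho<1$; choose $n$ with $\rho^n<|\varpi|$; then $b^n/\varpi\in\mathfrak m_0$. So $\mathfrak m_0\subseteq\sqrt{\varpi A_0}$, and the reverse inclusion holds because $\mathfrak m_0$ is a prime that contains $\varpi$.

(3) Here we use that $[0,2]$ is connected. By (2), the fraction field of $A_0$ is $K$. Let $b\in K$ satisfy $b^n+a_1b^{n-1}+\dots+a_n=0$ with $a_i\in A_0$. Then $b\in B_0$, since $B_0$ is normal. Also $|b|_s\le1$ for all $s$: otherwise $|b^n|_s>|a_ib^{n-i}|_s$ for all $i$, which contradicts the ultrametric inequality. Write $a_i=c_i+\mu_i$ with $c_i\in O$ and $\mu_i\in\mathfrak m_0$, and factor $T^n+c_1T^{n-1}+\dots+c_n=\prod_{j=1}^n(T-\gamma_j)$ with $\gamma_j\in O$. Substituting $T=b$ gives $\prod_j(b-\gamma_j)=-\sum_i\mu_ib^{n-i}$, so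
\[
\prod_{j=1}^n|b-\gamma_j|_s<1\qquad\text{for all }s\in[0,2].
\]
Hence the sets $\Omega_j=\{s\in[0,2]:|b-\gamma_j|_s<1\}$ cover $[0,2]$, and they are open by continuity. If $|\gamma_j-\gamma_k|<1$, then $\Omega_j=\Omega_k$ by the ultrametric inequality. If $|\gamma_j-\gamma_k|=1$, then $\Omega_j\cap\Omega_k=\emptyset$, since a common point $s$ would give $|\gamma_j-\gamma_k|\le\max(|b-\gamma_j|_s,|b-\gamma_k|_s)<1$. So the distinct sets among the $\Omega_j$ form a partition of $[0,2]$ into open subsets, and therefore $\Omega_j=[0,2]$ for some $j$. This means $b\in A_0$.

(4) For $b\in A_0$ we have $|b(0)|=|b|_0\le1$ and $|b(1)|=|b|_2\le1$, so evaluation at $j$ maps $A_0$ to $O$. Its kernel is $q_j$, and it is surjective because $O\subset A_0$.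
\end{proof}

\subsection{The henselization of $A_0$}
Let $A=A_0^h$, with maximal ideal $\mathfrak m$, and put $\mathfrak q_j=q_jA$ and $B=A[1/\varpi]=A\otimes_{A_0}B_0$. We must check that henselization creates no new primes.

\begin{proposition}\label{prop:A}
The ring $A$ is a strictly henselian normal local domain. The ideals $\mathfrak q_0,\mathfrak q_1$ are primes with $A/\mathfrak q_j\cong O$ and $\varpi\notin\mathfrak q_j$, and $\operatorname{Spec}A$ consists of the four distinct points $(0),\mathfrak q_0,\mathfrak q_1,\mathfrak m$. The ring $B$ has three primes $(0),\mathfrak q_0B,\mathfrak q_1B$; the last two are its maximal ideals, and $B/\mathfrak q_jB\cong L$.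
\end{proposition}

\begin{proof}
The residue field of $A$ is the algebraically closed field $\kappa$, so $A$ is strictly henselian. It is a normal domain by Lemma~\ref{lem:A0}(3) and (H3). By (H2) and Lemma~\ref{lem:A0}(4), we have $A/\mathfrak q_j=(A_0/q_j)^h=O^h=O$. So $\mathfrak q_j$ is a prime that lies over $q_j$ and does not contain $\varpi$, and $B/\mathfrak q_jB=O[1/\varpi]=L$.

Let $\mathfrak p$ be a prime of $A$. If $\varpi\in\mathfrak p$, then $\mathfrak p$ contains $\mathfrak m_0=\sqrt{\varpi A_0}$, hence $\mathfrak m_0A=\mathfrak m$, and $\mathfrak p=\mathfrak m$. If $\varpi\notin\mathfrak p$, then $\mathfrak p\cap A_0$ comes from a prime of $B_0=A_0[1/\varpi]$, so it is $(0)$, $q_0$ or $q_1$. The primes of $A$ over $q_j$ are the primes of $(A/q_jA)\otimes_OL=L$, so $\mathfrak q_j$ is the only one. The primes over $(0)$ are the primes of $A\otimes_{A_0}K$. By (H2), this ring is a filtered colimit of \'etale $K$-algebras, which are finite over $K$; so it is integral over $K$. It is also a domain, as a localization of the domain $A$ at nonzero elements. A domain that is integral over a field is a field, so $(0)$ is the only prime over $(0)$. The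 four primes are distinct because they lie over the distinct primes $(0),q_0,q_1,\mathfrak m_0$ of $A_0$. The primes of $B$ are those that do not contain $\varpi$; the ideals $\mathfrak q_jB$ are maximal since the quotients are fields, and $(0)$ is not maximal.
\end{proof}

The ring $A$ is not noetherian: its quotient $O$ satisfies $\mathfrak m_L^2=\mathfrak m_L\ne0$, because every element of $\mathfrak m_L$ has a square root in $\mathfrak m_L$.

\section{The five-point couple}\label{sec:proofA}

By Proposition~\ref{prop:A}, the data $(A,\varpi,\mathfrak q_0,\mathfrak q_1)$ satisfy the hypotheses of Section~\ref{sec:doubling}, since $V(\mathfrak q_j)\cong\operatorname{Spec}O$ has two points. For part (3) of Theorem~\ref{thm:A} we need nontrivial classes in $H^1(W,\mathbf Z/\ell)$, where $W=\operatorname{Spec}B$. The ring $B$ is not explicit, so we test equations in a simpler ring. At the two ends of the path the residue field is $\kappa$, where all equations have solutions. At the midpoint $s=1$ the residue field is a field of rational functions, and there we find obstructions.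

\begin{lemma}\label{lem:H1W}
For every prime $\ell$ we have $H^1(W,\mathbf Z/\ell)\ne0$.
\end{lemma}

\begin{proof}
The function $|\cdot|_1$ is positive on nonzero polynomials, so it extends to an absolute value on $K$. Let $O_G=\{b\in K:|b|_1\le1\}$ be its valuation ring, the Gauss valuation ring. An element of $O_G$ can be written $g/h$ with $|h|_1=1$ (divide by a coefficient of $h$ of largest absolute value); then $g,h\in O[z]$ and $h$ has nonzero image in $\kappa[\bar z]$. Hence the residue field of $O_G$ is $\kappa(\bar z)$, where $\bar z$, the image of $z$, is transcendental over $\kappa$. By (H2) and (H3), $O_G^h$ is a normal local domain that contains $O_G$ and has residue field $\kappa(\bar z)$. The inclusion $A_0\subset O_G$ is local, so it extends to $A\to O_G^h$, and we obtain a homomorphism $\varphi\colon B\to O_G^h[1/\varpi]$ that extends the inclusion $B_0\subset K=O_G[1/\varpi]$.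

\emph{Claim: if a monic polynomial $P$ with coefficients in $B_0\cap O_G$ has a root $c$ in $B$, then its reduction $\bar P$ has a root in $\kappa(\bar z)$.} Indeed, $\varphi(c)$ lies in the fraction field of $O_G^h$ and is integral over $O_G^h$, so it lies in $O_G^h$, and its residue class is a root of $\bar P$.

Suppose first that $\ell\neq\operatorname{char}L$. Since $L\subset B$, the prime $\ell$ is invertible on $W$ and $\mu_\ell\cong\mathbf Z/\ell$ on $W$. The Kummer sequence $1\to\mu_\ell\to\mathbf G_m\xrightarrow{\ell}\mathbf G_m\to1$ gives an injection $B^\times/(B^\times)^\ell\to H^1(W,\mu_\ell)$. The element $z-\varpi$ does not vanish at $0$ or $1$, so it is a unit of $B_0$ and of $B$. If it were an $\ell$-th power in $B$, the claim for $P=T^\ell-(z-\varpi)$ would show that $\bar z$ is an $\ell$-th power in $\kappa(\bar z)$. This is false, because $\bar z$ vanishes to order $1$ at the origin. (The case $\ell=\operatorname{char}\kappa$ is included.)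

Suppose now that $\ell=\operatorname{char}L$. The Artin--Schreier sequence $0\to\mathbf Z/\ell\to\mathbf G_a\to\mathbf G_a\to0$, whose second map is $t\mapsto t^\ell-t$, gives an injection $B/\{t^\ell-t:t\in B\}\to H^1(W,\mathbf Z/\ell)$. If $z=t^\ell-t$ with $t\in B$, the claim for $P=T^\ell-T-z$ gives $u\in\kappa(\bar z)$ with $u^\ell-u=\bar z$. Then $u$ is integral over the normal ring $\kappa[\bar z]$, so it is a polynomial. It is not constant, and comparing degrees gives $\ell\deg u=1$, which is impossible.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
Let $(X,X_0)$ be the double of $(A,\varpi,\mathfrak q_0,\mathfrak q_1)$. It is a henselian couple by Propositions~\ref{prop:double}(4) and~\ref{prop:A}. The scheme $X$ consists of the three points of $W$ and the closed points of $U_1$ and $U_2$, and the other properties of $X$, $U_i$ and $W$ were noted in Section~\ref{sec:doubling} and Proposition~\ref{prop:A}. Parts (1) and (2) are Proposition~\ref{prop:double}(1),(2). By Proposition~\ref{prop:double}(3) and Lemma~\ref{lem:H1W}, $H^2(X,\mathbf Z/\ell)\cong H^1(W,\mathbf Z/\ell)\ne0$. Finally $H^2(X_0,\mathbf Z/\ell)\cong H^1(W_0,\mathbf Z/\ell)=0$,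 because $W_0=\operatorname{Spec}L\sqcup\operatorname{Spec}L$ and $L$ is algebraically closed.
\end{proof}

\begin{remark}\label{rem:sep}
The scheme $X$ is not separated. If it were, $\Gamma(U_1,\mathcal O_X)\otimes\Gamma(U_2,\mathcal O_X)\to\Gamma(W,\mathcal O_X)$ would be surjective; but its image is $A$, and $A\ne B$ because $\varpi\in\mathfrak m$.
\end{remark}

\section{Degrees zero and one}\label{sec:C}

In this section $(X,X_0)$ is an arbitrary henselian couple, and we prove Theorem~\ref{thm:C}.

\subsection{Full faithfulness}
Let $Y,Z$ be \'etale coverings of $X$. We translate morphisms into clopen subsets by taking graphs. The graph of an $X$-morphism $Y\to Z$ is a section of the finite \'etale morphism $Y\times_XZ\to Y$, and such a section is an open and closed immersion. With (E1), this identifies $\operatorname{Hom}_X(Y,Z)$ with the set of clopen $\Gamma\subseteq Y\times_XZ$ such that the \'etale covering $\Gamma\to Y$ has degree $1$ everywhere. The same description holds for $\operatorname{Hom}_{X_0}(Y_0,Z_0)$, and restriction of morphisms corresponds to $\Gamma\mapsto\Gamma_0$. Since $Y\times_XZ$ is finite over $X$, the map $\Gamma\mapsto\Gamma_0$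 is a bijection on all clopen subsets. It remains to see that $\Gamma\to Y$ has degree $1$ everywhere if $\Gamma_0\to Y_0$ does. The locus where $\Gamma\to Y$ has degree $1$ is open in $Y$ and contains $Y_0$, so it is $Y$ by Lemma~\ref{lem:basic}(1),(2). Hence $\operatorname{Hom}_X(Y,Z)=\operatorname{Hom}_{X_0}(Y_0,Z_0)$.

\subsection{Global sections}
Injectivity needs no hypothesis on $X$ or on the sheaf.

\begin{lemma}\label{lem:H0inj}
For every sheaf $\mathcal F$ on $X$, the map $H^0(X,\mathcal F)\to H^0(X_0,\mathcal F|_{X_0})$ is injective.
\end{lemma}

\begin{proof}
Let $\tau$ be in the kernel. The set $V$ of points of $X$ at which the germ of $\tau$ vanishes is open, since \'etale morphisms are open. It contains $X_0$, since restriction preserves stalks. So $V=X$ by Lemma~\ref{lem:basic}(2).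
\end{proof}

From now on $X$ is quasi-compact and quasi-separated (qcqs); then so is $X_0$. The definition of a henselian couple controls only direct images of constant sheaves under finite morphisms. To reach all torsion sheaves, we reduce to constructible sheaves and embed these into such direct images. Recall that a sheaf on a qcqs scheme $S$ is \emph{constructible} if $S$ is a finite union of constructible locally closed subschemes on each of which the sheaf is locally constant with finite stalks. The hypothesis qcqs enters through the following facts.
\begin{itemize}
\item[(Q1)] On a qcqs scheme, $H^n$ commutes with filtered colimits of sheaves, and every torsion sheaf is a filtered colimit of constructible sheaves.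
\item[(Q2)] A constructible sheaf $\mathcal F$ on a qcqs scheme $S$ embeds in a finite sum $\bigoplus_ip_{i*}M_i$ with $p_i\colon S_i\to S$ finite and $M_i$ constant sheaves with finite values.
\end{itemize}
For noetherian $S$, fact (Q2) is \cite[2.14]{SGA}. In general, $S$ is a limit, with affine transition maps, of schemes $S_\lambda$ of finite type over $\mathbf Z$ \cite[Thm.~C.9]{TT}, and $\mathcal F$ is the pullback of a constructible sheaf $\mathcal F_\lambda$ on some $S_\lambda$ \cite[2.7.4]{SGA}. Choose an embedding of $\mathcal F_\lambda$ as in (Q2) and pull it back to $S$; pullback is exact, and the target keeps its form by (E3).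

\begin{lemma}\label{lem:H0bij}
For every torsion sheaf $\mathcal F$ on $X$, the map $H^0(X,\mathcal F)\to H^0(X_0,\mathcal F|_{X_0})$ is bijective.
\end{lemma}

\begin{proof}
By (Q1) for $X$ and $X_0$, we may assume that $\mathcal F$ is constructible. Choose $\mathcal F\subseteq\mathcal G=\bigoplus_ip_{i*}M_i$ as in (Q2), with $p_i\colon X_i\to X$. By (E3), the restriction map for $\mathcal G$ is the sum of the maps $H^0(X_i,M_i)\to H^0((X_i)_0,M_i)$. The bijection between the clopen subsets of $X_i$ and of $(X_i)_0$ respects finite unions, finite intersections and complements, so it induces a bijection between clopen partitions indexed by the finite set $M_i$. By (E2), the lemma holds for $\mathcal G$.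

Let $\sigma\in H^0(X_0,\mathcal F|_{X_0})\subseteq H^0(X_0,\mathcal G|_{X_0})$, and let $\tau\in H^0(X,\mathcal G)$ restrict to $\sigma$. The image of $\tau$ in $H^0(X,\mathcal G/\mathcal F)$ restricts to the image of $\sigma$ in $H^0(X_0,\mathcal G|_{X_0}/\mathcal F|_{X_0})$, which is zero. By Lemma~\ref{lem:H0inj} for $\mathcal G/\mathcal F$, the image of $\tau$ is zero, so $\tau\in H^0(X,\mathcal F)$. This proves surjectivity, and injectivity is Lemma~\ref{lem:H0inj}.
\end{proof}

\subsection{Injectivity in degree one}
Let $\mathcal F$ be a torsion sheaf on $X$. We want to express $H^1(X,\mathcal F)$ through groups $H^0$. An injective sheaf $\mathcal I\supseteq\mathcal F$ has no higher cohomology, but Lemma~\ref{lem:H0bij} applies to torsion sheaves only. So we use the torsion subsheaf $\mathcal J=\varinjlim_m\mathcal I[m]$, where $\mathcal I[m]$ is the kernel of multiplication by $m\geq1$ and the indices are ordered by divisibility. A local section of $\mathcal F$ is locally killed by some $m$, so $\mathcal F\subseteq\mathcal J$.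

We show that $H^1(X,\mathcal J)=0$. For $j\colon V\to X$ \'etale we have $\Gamma(V,\mathcal I)=\operatorname{Hom}(j_!\mathbf Z,\mathcal I)$, and multiplication by $m$ is injective on $j_!\mathbf Z$, whose stalks are free abelian groups. Since $\mathcal I$ is injective, multiplication by $m$ is surjective on $\Gamma(V,\mathcal I)$. Thus $0\to\mathcal I[m]\to\mathcal I\xrightarrow{m}\mathcal I\to0$ is exact and remains exact on global sections; as $H^1(X,\mathcal I)=0$, we get $H^1(X,\mathcal I[m])=0$. By (Q1), $H^1(X,\mathcal J)=0$.

The sequence $0\to\mathcal F\to\mathcal J\to\mathcal J/\mathcal F\to0$ and its restriction to $X_0$ give a commutative diagram with exact rows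
\[
\begin{array}{ccccccc}
H^0(X,\mathcal J)&\to&H^0(X,\mathcal J/\mathcal F)&\to&H^1(X,\mathcal F)&\to&0\\
\downarrow&&\downarrow&&\downarrow&&\downarrow\\
H^0(X_0,\mathcal J|_{X_0})&\to&H^0(X_0,(\mathcal J/\mathcal F)|_{X_0})&\to&H^1(X_0,\mathcal F|_{X_0})&\to&H^1(X_0,\mathcal J|_{X_0}).
\end{array}
\]
The first two vertical maps are bijective by Lemma~\ref{lem:H0bij}. So $H^1(X,\mathcal F)$, the cokernel of the first map in the top row, is isomorphic to the cokernel of the first map in the bottom row, which injects into $H^1(X_0,\mathcal F|_{X_0})$. This completes the proof of Theorem~\ref{thm:C}.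

\begin{remark}
The diagram shows where dimension shifting stops. The image of $H^1(X,\mathcal F)$ is the kernel of $H^1(X_0,\mathcal F|_{X_0})\to H^1(X_0,\mathcal J|_{X_0})$, and nothing forces the last group to vanish. For the couple of Theorem~\ref{thm:A} and $\mathcal F=\mathbf Z/2$ it is nonzero, by part (2) of that theorem.
\end{remark}

\section{When base change holds for a gluing}\label{sec:Bii}

Let $(X,X_0)$ be a henselian couple as in Theorem~\ref{thm:B}(ii). For $X'\to X$ finite, the preimages $U'_i$ and $W'$ are affine, and $(U'_i,U'_{i,0})$ is a henselian pair by Lemma~\ref{lem:basic}(1). Condition ($\alpha$) concerns all schemes finite over $W$, while ($\delta$) concerns schemes finite over $X$. The next lemma connects the two.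

\begin{lemma}\label{lem:extend}
For every finite morphism $W'\to W$ there is a finite morphism $X'\to X$ with $X'\times_XW=W'$.
\end{lemma}

\begin{proof}
The scheme $X$ is qcqs, and the composite $W'\to W\to X$ is quasi-finite and separated. By Zariski's Main Theorem \cite[18.12.13]{EGA}, $W'$ is a quasi-compact open subscheme of a scheme $X''$ that is finite over $X$. The scheme $X''_W=X''\times_XW$ may be larger than $W'$. But the open immersion $W'\to X''_W$ is a $W$-morphism from a finite $W$-scheme to a separated $W$-scheme, so it is finite, and $W'$ is clopen in $X''_W$. Let $X'$ be the scheme-theoretic closure of $W'$ in $X''$; it is finite over $X$. The inclusion $W'\to X''$ is quasi-compact, so the formation of this closure commutes with restriction to the open subscheme $X''_W$. Hence $X'\times_XW$ is the scheme-theoretic closure of $W'$ in $X''_W$, which is $W'$.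
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}(ii)]
($\alpha$)$\Rightarrow$($\beta$). Let $\mathcal F$ be a torsion sheaf on $X$. Restriction maps the Mayer--Vietoris sequence of $X=U_1\cup U_2$ to that of $X_0=U_{1,0}\cup U_{2,0}$. By (K2), the restriction maps for $U_1$, $U_2$ and $W$ are isomorphisms in all degrees; this is where $W$ must be affine and henselian. The five lemma, applied to the five terms centered at $H^n(X,\mathcal F)$, gives ($\beta$).

($\alpha$)$\Rightarrow$($\gamma$). Let $X'\to X$ be finite; then $(W',W'_0)$ is a henselian pair by Lemma~\ref{lem:basic}(1). An \'etale covering of $X'$ is the same as a triple $(Y_1,Y_2,\psi)$, where $Y_i$ is an \'etale covering of $U'_i$ and $\psi\colon Y_1|_{W'}\to Y_2|_{W'}$ is an isomorphism; coverings of $X'_0$ are described in the same way. Given a triple $(Y_{1,0},Y_{2,0},\psi_0)$ over $X'_0$, statement (a) for $U'_i$, which holds by (K2), lifts $Y_{i,0}$ to $Y_i$, and statement (a) for $W'$ lifts $\psi_0$ to an isomorphism $\psi$. So the functor is essentially surjective. It is fully faithful by Theorem~\ref{thm:C}.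

($\beta$)$\Rightarrow$($\delta$). For $p\colon X'\to X$ finite, (E3) identifies the map in ($\delta$) with the restriction map on $H^1$ for the torsion sheaf $p_*\mathbf Z/2$.

($\gamma$)$\Rightarrow$($\delta$). By (E2), a class in $H^1(X'_0,\mathbf Z/2)$ is given by an \'etale covering of $X'_0$ of degree $2$. By ($\gamma$), this covering is $Y_0$ for an \'etale covering $Y\to X'$. The locus where $Y$ has degree $2$ is open and contains $X'_0$, so it is $X'$ by Lemma~\ref{lem:basic}(1),(2). Thus $Y$ defines a class in $H^1(X',\mathbf Z/2)$ that restricts to the given one.

($\delta$)$\Rightarrow$($\alpha$). Let $W'\to W$ be finite and choose $X'$ as in Lemma~\ref{lem:extend}. All cohomology below has coefficients $\mathbf Z/2$. We must show that $H^0(W')\to H^0(W'_0)$ is bijective. It is injective by part (i) and Lemma~\ref{lem:trace}. For surjectivity we use the Mayer--Vietoris connecting maps $\partial\colon H^0(W')\to H^1(X')$ and $\partial_0\colon H^0(W'_0)\to H^1(X'_0)$, which turn a clopen subset of the overlap into a double covering, as in the proof of Proposition~\ref{prop:double}(1).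

Let $e\in H^0(W'_0)$. By ($\delta$), there is $\xi\in H^1(X')$ with $\xi|_{X'_0}=\partial_0(e)$. The class $\xi|_{U'_i}$ restricts to $\partial_0(e)|_{U'_{i,0}}=0$, so $\xi|_{U'_i}=0$ by the injectivity on $H^1$ in Theorem~\ref{thm:C}, applied to $(U'_i,U'_{i,0})$. Hence $\xi=\partial(e')$ for some $e'\in H^0(W')$, and $\partial_0(e'|_{W'_0}-e)=0$. So there are $u_i\in H^0(U'_{i,0})$ with $e'|_{W'_0}-e=u_2|_{W'_0}-u_1|_{W'_0}$. Since $(U'_i,U'_{i,0})$ is henselian, $u_i$ is the restriction of some $\tilde u_i\in H^0(U'_i)$. Then $e$ is the restriction of $e'-\tilde u_2|_{W'}+\tilde u_1|_{W'}\in H^0(W')$.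

Thus the clopen subsets of $W'$ and of $W'_0$ correspond bijectively for every finite $W'\to W$, and $(W,W_0)$ is a henselian pair.
\end{proof}

\begin{thebibliography}{9}

\bibitem{EGA} EGA IV.

\bibitem{Pippi} Massimo Pippi, \emph{Proper base change over henselian pairs}, arXiv:1710.01908 (2017).

\bibitem{SGA} SGA 4, IX.

\bibitem{TT} Thomason--Trobaugh.

\end{thebibliography}
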